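# Minimal projections that cannot be factored cheaply through an intermediate subspace

## 1. Projections, projection constants and admissible triples

Scalars are $\mathbb K=\mathbb R$ or $\mathbb C$, and all spaces are Banach spaces over $\mathbb K$. For a functional $f$ and a vector $\zeta$, $f\otimes\zeta$ denotes the operator $x\mapsto f(x)\zeta$; its norm is $\|f\|\,\|\zeta\|$.

**Definition (projection).** Let $Y$ be a finite dimensional subspace of $X$. A projection of $X$ onto $Y$ is a bounded linear operator $P$ with $P^2=P$ and range $Y$. Equivalently, $P$ is bounded and linear, takes values in $Y$, and is the identity on $Y$.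

The examples we need are mostly hyperplanes, and for them all projections can be listed.

**Lemma 1.** Let $f\ne0$ be a bounded functional on $X$. The bounded projections onto $\ker f$ are exactly the operators $P=I-f\otimes\zeta$ with $f(\zeta)=1$, and for each of them $P\zeta=0$.

*Proof.* If $f(\zeta)=1$, then $I-f\otimes\zeta$ is the identity on $\ker f$, and $f(x-f(x)\zeta)=0$, so it takes values in $\ker f$. Conversely, let $P$ be a projection onto $\ker f$ and choose $x_0$ with $f(x_0)=1$. The operator $I-P$ vanishes on $\ker f$, and $x-f(x)x_0\in\ker f$, so $(I-P)x=f(x)(I-P)x_0$. Put $\zeta=(I-P)x_0$. Since $fP=0$, $f(\zeta)=f(x_0)=1$. Finally $P\zeta=\zeta-f(\zeta)\zeta=0$. $\qquad\blacksquare$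

**Example 1.** In $\ell_\infty^3$ let $f(x)=x_1+x_2+x_3$ and let $E=\ker f$ be the sum-zero plane. The projections onto $E$ are $I-f\otimes\zeta$ with $\zeta_1+\zeta_2+\zeta_3=1$. The norm of an operator on $\ell_\infty^3$ is the largest $\ell_1$-norm of a row of its matrix. Row $i$ of $I-f\otimes\zeta$ has diagonal entry $1-\zeta_i$ and two entries $-\zeta_i$, so
$$\|I-f\otimes\zeta\|=\max_i\big(|1-\zeta_i|+2|\zeta_i|\big).$$

**Definition (relative projection constant).** For a finite dimensional subspace $Y\subset X$,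
$$\lambda(Y,X)=\inf\{\|P\|:\ P\text{ is a projection of }X\text{ onto }Y\}.$$
If $Y\neq\{0\}$ then $\lambda(Y,X)\ge1$, since $P$ is the identity on $Y$.

**Example 2.** Three values.

* If $X$ is a Hilbert space and $Y\ne\{0\}$, the orthogonal projection gives $\lambda(Y,X)=1$.
* If $Y=\operatorname{span}\{y\}$ with $\|y\|=1$, the Hahn–Banach theorem gives $\varphi$ with $\|\varphi\|=\varphi(y)=1$, and $\varphi\otimes y$ has norm $1$. So $\lambda(Y,X)=1$.
* $\lambda(E,\ell_\infty^3)=4/3$. Indeed $|1-\zeta_i|+2|\zeta_i|\ge1+|\zeta_i|$; these three lower bounds add up to at least $3+|\zeta_1+\zeta_2+\zeta_3|=4$, so some row has norm at least $4/3$. For $\zeta=(\frac13,\frac13,\frac13)$ every row has norm $\frac23+\frac23=\frac43$.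

If $X$ is finite dimensional and $f\ne 0$, then always $\lambda(\ker f,X)\le2$: by compactness of the ball there is $\zeta_0$ with $f(\zeta_0)=1$ and $\|\zeta_0\|=1/\|f\|$, and $\|I-f\otimes\zeta_0\|\le1+1$.

**Definition (minimal projection).** A projection $P$ of $X$ onto $Y$ is minimal if $\|P\|=\lambda(Y,X)$. In Example 2, $I-f\otimes(\frac13,\frac13,\frac13)$ is a minimal projection onto $E$.

**Lemma 2.** If $Y\subset X$ is finite dimensional, a minimal projection of $X$ onto $Y$ exists.

*Proof.* Some projection exists: extend the coordinate functionals of a basis of $Y$ by Hahn–Banach. Let $Q_j$ be projections with $\|Q_j\|$ decreasing to $\lambda=\lambda(Y,X)$. Each $Q_j$ is a point of $\prod_{x\in X}\{y\in Y:\|y\|\le\|Q_1\|\,\|x\|\}$, which is compact by Tychonoff's theorem, because closed balls of $Y$ are compact. So a subnet converges pointwise to a map $Q:X\to Y$. Linearity and $Qy=y$ for $y\in Y$ pass to the limit, and $\|Qx\|\le\lim\|Q_j\|\,\|x\|=\lambda\|x\|$. So $Q$ is a projection onto $Y$ of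 norm $\lambda$. $\qquad\blacksquare$

**Definition (admissible triple, working constant).** A triple $X_1\subset X_2\subset X_3$ is admissible if $X_1$ and $X_2$ are finite dimensional. A constant $C\in[1,\infty)$ works for the triple if there are projections $P_2:X_3\to X_2$ and $P_1:X_2\to X_1$ with
$$\|P_2\|\le C\,\lambda(X_2,X_3)\qquad\text{and}\qquad\|P_1P_2\|=\lambda(X_1,X_3).$$

Since $P_2$ is the identity on $X_2\supset X_1$, the operator $Q=P_1P_2$ is automatically a projection of $X_3$ onto $X_1$. The second condition says that $Q$ is minimal.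

**Example 3.** If $X_1=X_2$, then $C=1$ works: take $P_1=I$ and $P_2$ minimal. If $X_2=X_3$, then $C=1$ works: take $P_2=I$ and $P_1$ minimal. If $X_3$ is a Hilbert space, then $C=1$ works: take both projections orthogonal; the product is the orthogonal projection onto $X_1$.

**Definition (the constants $C(n)$, $C'(n)$).** $C(n)$ is the infimum of the constants $C$ that work for all admissible triples with $\dim X_1\le n$. $C'(n)$ is the same infimum over those triples in which, in addition, $X_2$ has codimension one in $X_3$. Fewer triples mean fewer constraints, so $C'(n)\le C(n)$. As an example, the triple of Section 3 will show $C'(1)\ge9/8$.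

**Definition (sign notation).** $G=\{-1,1\}^n$ carries the uniform probability, $\mathbb E$ is the mean over $G$, $r_k(s)=s_k$, and $\langle x,y\rangle=\mathbb E(xy)$ (bilinear, no conjugation). $S_n$ is a sum of $n$ independent uniform random signs, and $a_n=\mathbb E|S_n|$. For example $a_1=a_2=1$, and $a_3=\frac14\cdot3+\frac34\cdot1=\frac32$.

## 2. Factoring a minimal projection through $X_2$ at bounded cost

We can now pose the problem, which comes from M.I. Ostrovskii, "Compositions of projections in Banach spaces and relations between approximation properties", arXiv:0811.1763 (2008):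

*Is there a universal constant $C\in[1,\infty)$ that works for every admissible triple?*

In words: we insist that the composition $X_3\to X_2\to X_1$ be exactly optimal. May we always have this while the first arrow is optimal up to a fixed factor?

**Answer.** No, over $\mathbb R$ and over $\mathbb C$. It fails even when $X_3$ is finite dimensional, $X_2$ is a hyperplane of $X_3$, and $\lambda(X_2,X_3)\le2$. We shall prove the following.

**Theorem 1 (both fields).** $C'(n)\ge\frac12a_n-1\ge\frac12\sqrt{n/3}-1$. Hence no universal $C$ exists.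

**Theorem 2 (both fields).** $C(n)\le1+2\sqrt n$ and $C'(n)\le2+\sqrt n$.

**Theorem 3 (real scalars).** For odd $n\ge3$, $C'(n)\ge a_n\ge\sqrt{2n/\pi}$, and this is witnessed by triples with $\lambda(X_2,X_3)\le1+\varepsilon$, with $\varepsilon>0$ arbitrarily small.

So over both fields $C(n)$ and $C'(n)$ are exactly of order $\sqrt n$. For real scalars and odd $n\ge3$,
$$\sqrt{2n/\pi}\le C'(n)\le\sqrt n+2,\qquad \sqrt{2n/\pi}\le C(n)\le1+2\sqrt n .$$

## 3. A line in the sum-zero plane of $\ell_\infty^3$

The first thing to try is to compose a minimal $P_2$ with a minimal $P_1$. This only gives $\|P_1P_2\|\le\lambda(X_1,X_2)\lambda(X_2,X_3)$, and nothing makes the product minimal. A three-dimensional example shows that $P_2$ sometimes cannot be minimal at all.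

**Example 4.** Let $X_3=\ell_\infty^3$, $X_2=E$ and $X_1=\operatorname{span}\{y\}$ with $y=(2,-1,-1)$. Then $\|y\|=2$ and $\lambda(X_1,X_3)=1$. A minimal $Q$ has the form $Q=\varphi\otimes y$ with $\varphi(y)=1$ and $\|\varphi\|=|\varphi_1|+|\varphi_2|+|\varphi_3|=\frac12$. From
$$1=2\varphi_1-\varphi_2-\varphi_3\le2|\varphi_1|+|\varphi_2|+|\varphi_3|\le2\|\varphi\|=1$$
we get $\varphi_2=\varphi_3=0$ and $\varphi_1=\frac12$. So the minimal projection is unique: $Qx=\frac12x_1y$.

Suppose $P_1P_2=Q$ with $P_2=I-f\otimes\zeta$. Then $P_2\zeta=0$, so $Q\zeta=0$, that is, $\zeta_1=0$ and $\zeta=(0,a,1-a)$. By Example 1, the second and third rows of $P_2$ have norms $|1-a|+2|a|$ and $|a|+2|1-a|$. Their sum is $3(|a|+|1-a|)\ge3$, so $\|P_2\|\ge\frac32$, whereas $\lambda(X_2,X_3)=\frac43$. Hence every constant that works for this triple is at least $\frac32\cdot\frac34=\frac98$.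

The mechanism is this: minimality fixed $Q$, the factorization forced the kernel of $P_2$ into $\ker Q$, and the cheap directions $\zeta$ were not in $\ker Q$. We record the middle step.

**Lemma 3.** Let $X_1\subset X_2\subset X_3$ be admissible, $Q$ a projection of $X_3$ onto $X_1$, and $P_2$ a projection of $X_3$ onto $X_2$. There is a projection $P_1:X_2\to X_1$ with $P_1P_2=Q$ if and only if $\ker P_2\subset\ker Q$. In that case $P_1=Q|_{X_2}$.

*Proof.* If $P_1P_2=Q$, then $P_2x=0$ implies $Qx=0$, and on $X_2$, where $P_2=I$, we read $Q=P_1$. Conversely, if $\ker P_2\subset\ker Q$, then $Q(I-P_2)=0$, because $I-P_2$ maps into $\ker P_2$. So $Q=QP_2=(Q|_{X_2})P_2$, and $Q|_{X_2}$ is a projection of $X_2$ onto $X_1$. $\qquad\blacksquare$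

## 4. Correcting a minimal projection: the bound of order $\sqrt n$

Since the composition must be exactly minimal, a sensible plan is to fix a minimal $Q$ first and then repair a minimal projection $P$ onto $X_2$ so that its kernel moves into $\ker Q$. This gives Theorem 2. We use the Kadets–Snobar theorem (M. I. Kadets, M. G. Snobar, *Certain functionals on the Minkowski compactum*, Mat. Zametki 10 (1971)): $\lambda(Y,X)\le\sqrt{\dim Y}$ for every finite dimensional $Y\subset X$.

**Proof of Theorem 2.** Let $\dim X_1\le n$. If $X_2=\{0\}$, all projections are $0$ and there is nothing to prove, so let $X_2\ne\{0\}$. By Lemma 2 take minimal projections $Q:X_3\to X_1$ and $P:X_3\to X_2$, and put $\lambda_1=\|Q\|\le\sqrt n$ and $\lambda_2=\|P\|\ge1$.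

**Step 1: the general case.** We add to $P$ what it has lost of $Q$:
$$P_2=P+Q(I-P),\qquad P_1=Q|_{X_2}.$$
The range of $P_2$ lies in $X_2+X_1=X_2$, and on $X_2$ we have $P=I$, so $P_2=I$ there. Thus $P_2$ is a projection onto $X_2$. Moreover
$$P_1P_2=QP+Q^2(I-P)=QP+Q(I-P)=Q,$$
so $\|P_1P_2\|=\lambda_1=\lambda(X_1,X_3)$. Finally, using $1\le\lambda_2$,
$$\|P_2\|\le\lambda_2+\lambda_1(1+\lambda_2)\le(1+2\lambda_1)\lambda_2\le(1+2\sqrt n)\,\lambda(X_2,X_3).$$
Hence $C(n)\le1+2\sqrt n$.

**Step 2: the hyperplane case.** Here we choose the direction $\zeta$ directly inside $\ker Q$. Let $X_2=\ker f$ with $\|f\|=1$. Then $X_3$ is finite dimensional, so there is $x$ with $\|x\|=f(x)=1$. Put $\zeta=(I-Q)x$. Since $Q$ maps into $X_1\subset\ker f$, $fQ=0$, so $f(\zeta)=1$. Also $Q\zeta=0$ and $\|\zeta\|\le1+\lambda_1$. By Lemma 1, $P_2=I-f\otimes\zeta$ is a projection onto $X_2$. Further $QP_2=Q-f\otimes Q\zeta=Q$, so $P_1=Q|_{X_2}$ gives $P_1P_2=Q$. And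
$$\|P_2\|\le1+\|\zeta\|\le2+\lambda_1\le(2+\sqrt n)\lambda_2 .$$
Hence $C'(n)\le2+\sqrt n$. $\qquad\blacksquare$

This approach stops, as a way to a universal constant, at one term: the correction $Q(I-P)$, or in the hyperplane case $Qx$, is bounded only through $\|Q\|=\lambda_1$, and $\lambda_1$ may grow with $n$. To decide whether this loss is real, we look for a hyperplane for which it must occur.

## 5. A functional that is small on $\ker Q$ and large elsewhere

Fix a projection $Q$ of a finite dimensional $X_3$ onto $X_1$, and let $X_2=\ker f\supset X_1$. By Lemmas 1 and 3, the projections $P_2$ through which $Q$ factors are $I-f\otimes\zeta$ with $\zeta\in\ker Q$ and $f(\zeta)=1$. For these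
$$\|P_2\|\ge\|f\|\,\|\zeta\|-1\ge\frac{\|f\|}{\|f|_{\ker Q}\|}-1 ,$$
because $1=f(\zeta)\le\|f|_{\ker Q}\|\,\|\zeta\|$. So we want a functional $f$ that

* vanishes on $X_1$,
* has large norm on $X_3$,
* has small norm on $\ker Q$.

All three hold for
$$f=Q^*h-h=h\circ Q-h,\qquad \|h\|=1,\quad\|Q^*h\|=\|Q\| .$$
On $X_1$, $Q$ is the identity and $f=0$. On $\ker Q$, $f=-h$, which has norm at most $1$. On all of $X_3$, $\|f\|\ge\|Q\|-1$. So $Q$ cannot factor through $\ker f$ with $\|P_2\|<\|Q\|-2$. By the end of Section 1, $\lambda(\ker f,X_3)\le 2$.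

One gap remains. The space $X_2=\ker f$ is fixed before the projections are chosen, while the minimal projection $Q=P_1P_2$ is free. If there are several minimal projections, a functional $f$ built from one of them may be harmless for another. The computation on $\ker Q$ uses only the functional $Q^*h$. So the idea is: **find $X_1\subset X_3$ and a norm-one $h$ such that $Q^*h$ is the same functional, of large norm, for every minimal $Q$.** Symmetry makes the average of conjugates of $Q$ a known operator, and strict convexity of the dual turns equality of norms into equality of functionals.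

Recall that a normed space is strictly convex if $\|u\|=\|v\|=N$ and $u\ne v$ imply $\|\frac12(u+v)\|<N$. The spaces $L_q$ with $1<q<\infty$ have this property over both fields. $L_1$ does not: on two points of mass $\frac12$, the functions $(2,0)$ and $(0,2)$ have norm $1$, and so has their mean $(1,1)$. We need the following consequence.

**Lemma 4.** In a strictly convex space, if $v_1,\dots,v_M$ have norm at most $N$ and their mean has norm $N$, then all $v_i$ are equal to the mean.

*Proof.* By the triangle inequality $\sum\|v_i\|\ge MN$, so all $\|v_i\|=N$. If $v_i\ne v_j$ for some pair, then $\|v_i+v_j\|<2N$, and the mean has norm less than $\frac1M(2N+(M-2)N)=N$, a contradiction. So all $v_i$ coincide. $\qquad\blacksquare$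

## 6. Rademacher functions in $L_p(G)$: proof of Theorem 1

Let $1<p<\infty$ and $1/p+1/q=1$. Put $X_3=L_p(G)$ over $\mathbb K$, with $\|x\|_p=(\mathbb E|x|^p)^{1/p}$. Its dual is $L_q(G)$, isometrically, through $\langle\cdot,\cdot\rangle$. Put $X_1=\operatorname{span}\{r_1,\dots,r_n\}$, of dimension $n$. With coordinatewise multiplication, $G$ is a group, and $(T_gx)(s)=x(gs)$ defines isometries $T_g$ of $X_3$. Since $T_gr_k=g_kr_k$, $X_1$ is invariant under all $T_g$.

The Walsh functions are $w_A=\prod_{k\in A}r_k$, $A\subset\{1,\dots,n\}$; for $n=2$ they are $1,r_1,r_2,r_1r_2$. They satisfy $\langle w_A,w_B\rangle=0$ for $A\ne B$ and $\langle w_A,w_A\rangle=1$. So the $2^n$ of them form a basis of $X_3$. Moreover $T_gw_A=w_A(g)w_A$.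

**Step 1: computing $\lambda(X_1,X_3)$ by averaging.** Let
$$Rx=\sum_{k=1}^n\langle x,r_k\rangle r_k ,$$
a projection onto $X_1$. We show that $\lambda(X_1,X_3)=\|R\|$. Let $Q$ be any projection onto $X_1$. Then $Q_g=T_g^{-1}QT_g$ is a projection onto $X_1$ with $\|Q_g\|=\|Q\|$. The mean $\bar Q=2^{-n}\sum_gQ_g$ takes values in $X_1$ and is the identity there, so it is a projection onto $X_1$. For $g'\in G$, $T_{g'}^{-1}\bar QT_{g'}$ is the same sum in another order, so $\bar Q$ commutes with every $T_{g'}$.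

Write $\bar Qw_A=\sum_Bb_Bw_B$. Then
$$\sum_Bb_Bw_B(g)w_B=T_g\bar Qw_A=\bar QT_gw_A=w_A(g)\sum_Bb_Bw_B\qquad(g\in G).$$
So $b_B(w_B(g)-w_A(g))=0$ for all $g$. If $B\ne A$, then $w_B\ne w_A$ and $b_B=0$. Thus $\bar Qw_A$ is a multiple of $w_A$ lying in $X_1$. For $|A|\ne1$ we have $w_A\notin X_1$, so $\bar Qw_A=0$. For $A=\{k\}$, $\bar Qr_k=r_k$. The operator $R$ does the same on this basis, so
$$2^{-n}\sum_gQ_g=R. \tag{1}$$
Hence $\|R\|\le\|Q\|$ for every projection $Q$ onto $X_1$. Write $N=\lambda(X_1,X_3)=\|R\|$.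

**Step 2: $N$ is large.** We test $R$ on one function. Let $S=\sum_kr_k$ and $z=\operatorname{sign}S$, with $\operatorname{sign}0=0$. Then $\|z\|_p\le1$, and at the point $(1,\dots,1)$
$$(Rz)(1,\dots,1)=\sum_k\mathbb E(zr_k)=\mathbb E(zS)=\mathbb E|S|=a_n .$$
That point has mass $2^{-n}$, so $\|Rz\|_p\ge2^{-n/p}a_n$ and
$$N\ge2^{-n/p}a_n . \tag{2}$$
To bound $a_n$ below, apply Hölder with exponents $\frac32$ and $3$ to $S^2=|S|^{2/3}|S|^{4/3}$: $\mathbb ES^2\le(\mathbb E|S|)^{2/3}(\mathbb ES^4)^{1/3}$. Here $\mathbb ES^2=n$. In the expansion of $\mathbb E S^4$ only terms in which each index occurs an even number of times survive, so $\mathbb ES^4=n+3n(n-1)=3n^2-2n$. Hence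
$$a_n\ge\frac{(\mathbb ES^2)^{3/2}}{(\mathbb ES^4)^{1/2}}=\frac{n^{3/2}}{(3n^2-2n)^{1/2}}\ge\sqrt{n/3}.$$

**Step 3: all minimal projections agree at one functional.** This is the uniformity that Section 5 asked for. By compactness choose $h\in X_3^*$ with $\|h\|=1$ and $\|R^*h\|=\|R^*\|=N$. Let $Q$ be any projection onto $X_1$ with $\|Q\|=N$. Taking adjoints in (1), $2^{-n}\sum_gQ_g^*h=R^*h$ has norm $N$, while $\|Q_g^*h\|\le N$ for each $g$. Since $X_3^*=L_q(G)$ is strictly convex, Lemma 4 gives $Q_g^*h=R^*h$ for all $g$. For $g=(1,\dots,1)$ this is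
$$Q^*h=R^*h . \tag{3}$$
This is where $p<\infty$ is used: for $p=\infty$ the dual norm is that of $L_1(G)$, and Lemma 4 is not available.

**Step 4: the triple and the estimate.** If $a_n\le2$, the first inequality of Theorem 1 is trivial, since $C'(n)\ge 1$. So let $a_n>2$, and take $p$ so large that $2^{-n/p}a_n>2$; then $N>2$ by (2). Put
$$f=R^*h-h,\qquad X_2=\ker f .$$
For $x\in X_1$, $f(x)=h(Rx)-h(x)=0$, so $X_1\subset X_2$. Also $\|f\|\ge N-1>0$, so $X_2$ is a hyperplane and $\lambda(X_2,X_3)\le2$.

Let $P_1,P_2$ be projections with $\|P_1P_2\|=\lambda(X_1,X_3)=N$, and put $Q=P_1P_2$. By Lemma 1, $P_2=I-f\otimes\zeta$ with $f(\zeta)=1$ and $P_2\zeta=0$; hence $Q\zeta=0$. By (3),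
$$1=f(\zeta)=(R^*h)(\zeta)-h(\zeta)=(Q^*h)(\zeta)-h(\zeta)=h(Q\zeta)-h(\zeta)=-h(\zeta),$$
so $\|\zeta\|\ge1$. Therefore
$$\|P_2\|\ge\|f\otimes\zeta\|-1=\|f\|\,\|\zeta\|-1\ge N-2 .$$
If $C$ works for this triple, then for some such pair $\|P_2\|\le C\lambda(X_2,X_3)\le2C$. So
$$C\ge\frac{N-2}2\ge\tfrac12\,2^{-n/p}a_n-1 .$$
A constant that works for all triples counted in $C'(n)$ satisfies this for all large $p$. Letting $p\to\infty$, we get $C'(n)\ge\frac12a_n-1\ge\frac12\sqrt{n/3}-1$, which tends to infinity with $n$. A universal $C$ would satisfy $C\ge C'(n)$ for all $n$, so none exists. $\qquad\blacksquare$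

**Remark (approximate version).** For every $C$ there are a triple and an $\eta>0$ such that no $P_1,P_2$ satisfy both $\|P_2\|\le C\lambda(X_2,X_3)$ and $\|P_1P_2\|\le(1+\eta)\lambda(X_1,X_3)$. Take a triple from the proof, with $X_3$ finite dimensional, for which $C$ does not work. Suppose that for each $j$ there were a pair $P_1^{(j)},P_2^{(j)}$ for $\eta=1/j$. The $P_2^{(j)}$ are bounded, and so are the $P_1^{(j)}=P_1^{(j)}P_2^{(j)}|_{X_2}$. In finite dimensional operator spaces a subsequence converges to projections $P_1,P_2$ with $\|P_2\|\le C\lambda(X_2,X_3)$ and $\|P_1P_2\|\le\lambda(X_1,X_3)$. The last inequality is an equality, because $P_1P_2$ is a projection onto $X_1$. So $C$ works, a contradiction. Here $\eta$ depends on $C$.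

## 7. An extra $\ell_1$-coordinate: proof of Theorem 3

The proof above loses a factor $2$ through $\lambda(X_2,X_3)\le2$, and loses $1$ twice through the triangle inequality. For real scalars and odd $n$ we now build a triple with $\lambda(X_2,X_3)$ close to $1$. The plan is to add to $L_\infty(G)$ one vector $w$ and tilt one Rademacher function slightly towards it. A minimal $Q$ then sends $w$ to a vector whose $e_1$-coefficient $c$ is as large as its norm allows. If $Q=P_1P_2$, then $Q$ takes the same value at $w$ and at $P_2w\in X_2$. But on $X_2$ the $e_1$-coefficient of $Q$ turns out to be bounded by the norm of the argument, so $\|P_2w\|\ge c$. In place of strict convexity, we analyze the equality case by signs.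

Throughout, scalars are real, $n=2m+1\ge3$ and $0<\varepsilon\le\frac1{n+1}$. For $u\in G$ let $\operatorname{maj}(u)=\operatorname{sign}(\sum_ku_k)$; the sum is odd, so it is never $0$.

**Step 1: the constant $\kappa$.** This step evaluates $a_n$. Put $\kappa=\mathbb E\,u_k\operatorname{maj}(u)$, which by symmetry does not depend on $k$. Let $S_{2m}$ be the sum of the other $2m$ signs. Then $u_k\operatorname{maj}(u)=\operatorname{sign}(1+u_kS_{2m})$. Since $S_{2m}$ is symmetric and independent of $u_k$, $u_kS_{2m}$ is distributed as $S_{2m}$. As $S_{2m}$ is even, $\operatorname{sign}(1+S_{2m})$ is $1$ if $S_{2m}\ge0$ and $-1$ if $S_{2m}<0$. Hence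
$$\kappa=\mathbb P(S_{2m}\ge0)-\mathbb P(S_{2m}<0)=\mathbb P(S_{2m}=0)=\binom{2m}m4^{-m}.$$
Summing $u_k\operatorname{maj}(u)$ over $k$ gives $|\sum u_k|$, so $a_n=n\kappa$. (For $n=3$: $\kappa=\frac12$ and $a_3=\frac32$, as before.)

Let $b_m=\binom{2m}m4^{-m}$. Then $b_{m+1}/b_m=(m+\frac12)/(m+1)$, so the sequence $(m+\frac12)b_m^2$ has ratio of consecutive terms
$$\frac{(m+\frac32)(m+\frac12)}{(m+1)^2}=\frac{(m+1)^2-\frac14}{(m+1)^2}<1 .$$
It decreases, and by Wallis' formula its limit is $1/\pi$. Hence $\frac n2\kappa^2\ge\frac1\pi$, that is, $\kappa\ge\sqrt{2/(\pi n)}$ and $a_n\ge\sqrt{2n/\pi}$.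

**Step 2: the triple.** Let $Z=L_\infty(G)$ and let $X_3=Z\oplus_1\mathbb Rw$ be the $\ell_1$-sum, that is, $\|z+tw\|=\|z\|_\infty+|t|$; for example $\|r_1+\varepsilon w\|=1+\varepsilon$. Put
$$e_1=r_1+\varepsilon w,\qquad e_k=r_k\ (k\ge2),\qquad X_1=\operatorname{span}\{e_1,\dots,e_n\},$$
$$X_2=\{z+\varepsilon\langle z,r_1\rangle w:\ z\in Z\}.$$
Since $\langle r_1,r_1\rangle=1$ and $\langle r_k,r_1\rangle=0$ for $k\ge2$, $X_1\subset X_2$. The space $X_2$ is a graph over $Z$, so it has codimension one. The map $z+tw\mapsto z+\varepsilon\langle z,r_1\rangle w$ is a projection onto $X_2$ of norm at most $1+\varepsilon$, because $|\langle z,r_1\rangle|\le\|z\|_\infty$. So $\lambda(X_2,X_3)\le1+\varepsilon$. Choosing signs $s_k$ to match the $\alpha_k$ gives $\|\sum\alpha_kr_k\|_\infty=\sum|\alpha_k|$. Hence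
$$\Big\|\sum_k\alpha_ke_k\Big\|=(1+\varepsilon)|\alpha_1|+\sum_{k\ge2}|\alpha_k| . \tag{4}$$

**Step 3: a lower bound for every projection.** Let $Q$ be a projection of $X_3$ onto $X_1$ and $L=\|Q\|$. Write
$$Qz=\sum_k\langle z,m_k\rangle e_k\quad(z\in Z),\qquad Qw=\sum_kc_ke_k,\qquad c=c_1,$$
with functions $m_k$ on $G$. Comparing coefficients in $Qe_k=e_k$ gives
$$\langle r_k,m_k\rangle=1\ (k\ge2),\qquad\langle r_1,m_1\rangle=1-\varepsilon c . \tag{5}$$
For $s\in G$ put $\mu_s=(1+\varepsilon)s_1m_1+\sum_{k\ge2}s_km_k$. By (4), $\|Qz\|=\max_s\langle z,\mu_s\rangle$. Taking the maximum over $\|z\|_\infty\le1$,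
$$\|Q|_Z\|=\max_s\|\mu_s\|_{L_1} . \tag{6}$$
Let $M_s(t)=\operatorname{maj}(st)$ and $\beta=(1+\varepsilon)(1-\varepsilon c)$. We average over $s$ and, for fixed $t$, substitute $u=st$, so that $s_k=u_kt_k$:
$$\mathbb E_s\|\mu_s\|_1\ge\mathbb E_s\langle M_s,\mu_s\rangle=\mathbb E_t\mathbb E_u\operatorname{maj}(u)\Big[(1+\varepsilon)u_1t_1m_1(t)+\sum_{k\ge2}u_kt_km_k(t)\Big]=\kappa(n-1+\beta). \tag{7}$$
The last equality holds because $\mathbb E_u\operatorname{maj}(u)u_k=\kappa$, and then $\mathbb E_tt_km_k(t)=\langle r_k,m_k\rangle$ is given by (5).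

Now $n-1+\beta=n+\varepsilon-\varepsilon(1+\varepsilon)c$, and by (4) $(1+\varepsilon)c\le\|Qw\|\le L$. With (6) and (7),
$$L\ge\mathbb E_s\|\mu_s\|_1\ge\kappa\big(n+\varepsilon-\varepsilon(1+\varepsilon)c\big)\ge\kappa(n+\varepsilon-\varepsilon L). \tag{8}$$
Solving for $L$,
$$L\ge\lambda_0:=\frac{\kappa(n+\varepsilon)}{1+\kappa\varepsilon},\qquad\text{where }\ \lambda_0=\kappa(n+\varepsilon-\varepsilon\lambda_0). \tag{9}$$

**Step 4: $\lambda(X_1,X_3)=\lambda_0$.** We exhibit a projection of norm $\lambda_0$. Take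
$$c=\frac{\lambda_0}{1+\varepsilon},\quad c_k=0\ (k\ge2),\quad m_1=(1-\varepsilon c)r_1,\quad m_k=r_k\ (k\ge2).$$
By orthogonality of the $r_k$, $Qe_k=Qr_k=e_k$ for $k\ge2$, and $Qe_1=(1-\varepsilon c)e_1+\varepsilon ce_1=e_1$. So this $Q$ is a projection onto $X_1$. Here
$$\mu_s(t)=\beta s_1t_1+\sum_{k\ge2}s_kt_k,\qquad\beta=(1+\varepsilon)(1-\varepsilon c)=1+\varepsilon-\varepsilon\lambda_0 .$$
Since $\kappa\le1$, $\lambda_0\le n+\varepsilon\le n+1$, so $\varepsilon\lambda_0\le1$ and $0<\beta<2$. The sum $\sigma=\sum_{k\ge2}s_kt_k$ is even. If $\sigma\ne0$, then $|\sigma|\ge2$, and both $\sigma+\beta s_1t_1$ and $\sigma+s_1t_1$ have the sign of $\sigma$. If $\sigma=0$, both have the sign of $s_1t_1$. So $\mu_s(t)$ has the sign $\operatorname{maj}(st)$, and for every $s$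
$$\|\mu_s\|_1=\langle M_s,\mu_s\rangle=\kappa(n-1+\beta)=\kappa(n+\varepsilon-\varepsilon\lambda_0)=\lambda_0 ,$$
where the second equality uses $u=st$ again. By (6), $\|Q|_Z\|=\lambda_0$; by (4), $\|Qw\|=(1+\varepsilon)c=\lambda_0$. On an $\ell_1$-sum, $\|Q(z+tw)\|\le\|Q|_Z\|\,\|z\|+|t|\,\|Qw\|$, so $\|Q\|=\max(\|Q|_Z\|,\|Qw\|)=\lambda_0$.

**Step 5: what every minimal projection looks like.** As in Theorem 1, we need information on all minimal projections. Let $\|Q\|=L=\lambda_0$. By (9), the two ends of (8) are equal, so all inequalities in (8) are equalities. The last one, with $\kappa\varepsilon>0$, gives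
$$(1+\varepsilon)c=\lambda_0,\qquad\text{in particular }c>0 . \tag{10}$$
The middle one says $\mathbb E_s\|\mu_s\|_1=\kappa(n-1+\beta)$, so equality holds in (7), that is, $\mathbb E_s\mathbb E_t\big(|\mu_s(t)|-M_s(t)\mu_s(t)\big)=0$. The integrand is nonnegative, so it vanishes, and $M_s(t)\mu_s(t)\ge0$ for all $s,t\in G$.

Fix $t$ and put $v_1=(1+\varepsilon)t_1m_1(t)$ and $v_k=t_km_k(t)$ for $k\ge2$. With $s=ut$ the last inequality reads
$$\operatorname{maj}(u)\sum_ku_kv_k\ge0\qquad\text{for all }u\in G .$$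
Split $\{2,\dots,n\}=A\sqcup B$ with $|A|=|B|=m$. Take $u_1=1$, $u=1$ on $A$, $u=-1$ on $B$; then exchange $A$ and $B$. Both times $\sum u_k=1$, so the majority is $+1$, and
$$v_1+\sum_Av_k-\sum_Bv_k\ge0,\qquad v_1+\sum_Bv_k-\sum_Av_k\ge0 .$$
Adding, $v_1\ge0$. Since $t$ was arbitrary, $r_1m_1\ge0$ on $G$. So $|m_1|=r_1m_1$, and by (5)
$$\|m_1\|_{L_1}=\langle r_1,m_1\rangle=1-\varepsilon c . \tag{11}$$

**Step 6: the cost of factoring.** Let $\|P_1P_2\|=\lambda(X_1,X_3)$ and $Q=P_1P_2$, so that Step 5 applies to $Q$. Write $P_2w=y=z+\varepsilon\langle z,r_1\rangle w\in X_2$. Then $Qy=P_1P_2y=P_1y$ and $Qw=P_1P_2w=P_1y$, so $Qy=Qw$. Comparing the coefficients of $e_1$, and using (11) and $c>0$,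
$$c=\langle z,m_1\rangle+\varepsilon\langle z,r_1\rangle c\le\|z\|_\infty(1-\varepsilon c)+\varepsilon c\|z\|_\infty=\|z\|_\infty\le\|y\|=\|P_2w\|\le\|P_2\| .$$
By (10), $\|P_2\|\ge c=\lambda_0/(1+\varepsilon)$. As $\lambda(X_2,X_3)\le1+\varepsilon$, any $C$ that works for this triple satisfies
$$C\ge\frac{\|P_2\|}{\lambda(X_2,X_3)}\ge\frac{\lambda_0}{(1+\varepsilon)^2} .$$
Here $\dim X_1=n$ and $X_2$ is a hyperplane. As $\varepsilon\to0$, $\lambda_0\to n\kappa=a_n$ by (9). Hence $C'(n)\ge a_n\ge\sqrt{2n/\pi}$, and the witnessing triples have $\lambda(X_2,X_3)\le1+\varepsilon$ with $\varepsilon$ arbitrarily small. $\qquad\blacksquare$
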